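# Periodic points over $p$-adic completions: a bound for integral points and a counterexample on $\mathbb A^3$

## 1. One-variable polynomials at a prime of good reduction

Let $f$ be a map from a set to itself. A point $P$ is **$f$-periodic** if $f^n(P)=P$ for some $n>0$, where $f^n$ is the $n$-fold composite; the smallest such $n$ is the **period** of $P$. If $f^m(P)=P$, then the period divides $m$.

Take $f(x)=x^2$ on the affine line over $\mathbb Q$. The equation $f^n(x)=x$ reads $x^{2^n}=x$, so its solutions are $0$ and the roots of unity of order dividing $2^n-1$. For each $n$ there are finitely many, but all $n$ together give infinitely many points of $\overline{\mathbb Q}$. Over $\mathbb Q_p$ the picture is different: the roots of unity in $\mathbb Q_p$ are the $(p-1)$-st roots of unity if $p$ is odd, and $\pm1$ if $p=2$. So only finitely many periodic points lie in $\mathbb Q_p$, for every $p$. This is an instance of the following easy fact.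

**Proposition 1.** Let $f\in\mathbb Q[x]$ have degree $d\ge2$, and let $p$ be a prime such that the coefficients of $f$ lie in $\mathbb Z_p$ and the leading coefficient is a unit in $\mathbb Z_p$. Then $f$ has only finitely many periodic points in $\mathbb Q_p$.

The condition on $p$ excludes only finitely many primes.

**Step 1: periodic points are integral.** If $|x|_p>1$, the leading term of $f(x)$ strictly dominates the others, so $|f(x)|_p=|x|_p^d>|x|_p$. The absolute values along the orbit then increase strictly, and the orbit never returns to $x$. So every periodic point in $\mathbb Q_p$ lies in $\mathbb Z_p$.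

**Step 2: periods of integral points are bounded.** Let $P\in\mathbb Z_p$ be periodic. Its class in $\mathbb Z/p^2$ is periodic under the reduction of $f$, of some period $N_1\le p^2$. Put $g=f^{N_1}$ and $D=P+p^2\mathbb Z_p$. Then $g(D)\subset D$, and the whole $g$-orbit of $P$ lies in $D$. Write $g(x)-g(y)=(x-y)H(x,y)$ with $H\in\mathbb Z_p[x,y]$. Since $H(P,P)=g'(P)=:\lambda$, we get
$$g(x)-g(y)=(x-y)\,h_{x,y},\qquad h_{x,y}\equiv\lambda \pmod{p^2},\qquad x,y\in D. \tag{1}$$

Suppose $p\mid\lambda$. By (1), the numbers $|g^{i+1}(P)-g^i(P)|_p$ strictly decrease with $i$ until they become $0$. They are also periodic in $i$. So they are all $0$, that is, $g(P)=P$.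

Suppose $\lambda$ is a unit. Let $r\le p(p-1)$ be its order in $(\mathbb Z/p^2)^*$ and put $h=g^r$. Applying (1) $r$ times,
$$h(x)-h(y)=(x-y)\cdot u,\qquad u\equiv\lambda^r\equiv1\pmod{p^2},\qquad x,y\in D,$$
and every iterate of $h$ has the same property. I claim $h(P)=P$. If not, let $m>1$ be the $h$-period of $P$, let $\ell$ be a prime dividing $m$, and put $h_1=h^{m/\ell}$. Then $P$ has $h_1$-period $\ell$. Put $\delta=h_1(P)-P\ne0$. We have $h_1^{i+1}(P)-h_1^i(P)=\delta u_i$ with $u_i\equiv1$ mod $p^2$. Summing over $0\le i<\ell$ gives $0=\delta\sum u_i$, so $0=\sum_i u_i\equiv\ell$ mod $p^2$. But $p^2$ does not divide a prime number, a contradiction.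

In both cases the $f$-period of $P$ is at most $p^2\cdot p(p-1)$.

**Step 3: conclusion.** For each $m$ the polynomial $f^m(x)-x$ has degree $d^m\ge2$, so it has finitely many roots. With finitely many possible periods, there are finitely many periodic points in $\mathbb Q_p$. $\square$

What changes when $\mathbb A^1$ is replaced by an arbitrary variety? Step 3 becomes a hypothesis. Step 2 asks about integral points, and there the number $\lambda$ becomes a matrix. Step 1 uses escape to infinity, and for a general non-proper variety nothing of the kind is available.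

## 2. Arbitrary varieties: statements

A **variety** is a separated scheme of finite type over a field. For a place $\wp$ of a number field $K$, $K_\wp$ is the completion and, if $\wp$ is finite, $O_\wp$ is its valuation ring. For a finite set $S$ of places containing the archimedean ones, $O_{K,S}$ is the ring of $S$-integers.

The following question is posed in Najmuddin Fakhruddin, "Boundedness results for periodic points on algebraic varieties", arXiv:math/0212200 (2002).

**Question.** Let $f:X\to X$ be a self-map of an algebraic variety over a number field $K$, and suppose that the set of $\overline K$-valued periodic points of period $n$ is finite for all $n$. Is the set of $K_\wp$-valued periodic points finite for all but finitely many places $\wp$ of $K$?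

**Definition.** A **model** of $(X,f)$ over $O_{K,S}$ is a separated $O_{K,S}$-scheme $\mathcal X$ of finite type with generic fiber $X$, together with an $O_{K,S}$-morphism $\mathcal X\to\mathcal X$ extending $f$.

For example, a polynomial $f\in\mathbb Q[x]$ acts on the model $\mathbb A^1_{\mathbb Z[1/D]}$, where $D$ is a common denominator of its coefficients. For $p\nmid D$ the integral points of this model form $\mathbb Z_p$, a proper subset of $\mathbb A^1(\mathbb Q_p)=\mathbb Q_p$. By contrast, every point of $\mathbb P^1(\mathbb Q_p)$ is integral on $\mathbb P^1_{\mathbb Z_p}$: scale the coordinates so that their largest absolute value is $1$.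

Here is what the talk proves. The answer to the Question is no.

**Theorem A (counterexample).** Let
$$f:\mathbb A^3\to\mathbb A^3,\qquad f(t,y,x)=\bigl(t^3,\;4y+ty^2,\;x^2(yx-1)(yx-2)\bigr).$$

1. For every $n\ge1$ the set $\{P\in\mathbb A^3(\overline{\mathbb Q}):f^n(P)=P\}$ is finite.
2. For every prime $p$ dividing a Fermat number $F_k=2^{2^k}+1$ with $k\ge2$, the set of $f$-periodic points in $\mathbb A^3(\mathbb Q_p)$ is infinite. More precisely, $f^{L2^k}$ has at least $2^{L2^k}$ fixed points in $\mathbb A^3(\mathbb Q_p)$ for every $L\ge1$.

There are infinitely many such $p$. Indeed $F_k-2=F_0F_1\cdots F_{k-1}$, so a common prime divisor of two distinct Fermat numbers would divide $2$, while all $F_k$ are odd; thus distinct Fermat numbers are coprime. If $K$ is any number field and $\wp\mid p$, then $K_\wp\supseteq\mathbb Q_p$. So *over every number field $K$* the set of periodic points in $\mathbb A^3(K_\wp)$ is infinite for infinitely many $\wp$, and $f$ is a counterexample over $K$. For $m\ge3$ the map $f\times(z\mapsto z^2)^{m-3}$ on $\mathbb A^m$ has the same two properties: each equation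 $z^{2^n}=z$ has finitely many solutions, and to a fixed point of an iterate of $f$ one appends coordinates $z=0$.

**Theorem B (bounded periods of integral points).** Let $O$ be the ring of integers of a finite extension of $\mathbb Q_p$, $\mathcal X$ a separated $O$-scheme of finite type, and $f:\mathcal X\to\mathcal X$ an $O$-morphism. Then the periods of the $f$-periodic points in $\mathcal X(O)$ are bounded.

**Corollary C (positive results).** Let $f:X\to X$ be a self-map over a number field $K$ with finitely many $\overline K$-periodic points of each period.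

(i) If $(\mathcal X,f)$ is a model of $(X,f)$ over $O_{K,S}$, with $S$ a finite set of places (containing the archimedean ones), then for every $\wp\notin S$ only finitely many $f$-periodic points lie in $\mathcal X(O_\wp)$.

(ii) If $X$ is proper, or if $X$ is integral of dimension $\le1$, then the set of periodic points in $X(K_\wp)$ is finite for all but finitely many $\wp$.

So the answer is negative in every dimension $\ge3$, already for affine space, and positive for proper varieties and for integral curves. Non-proper surfaces are not settled here.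

Theorem B says that Step 2 of Section 1 survives in full generality. So a counterexample has to break Step 1, and that tells us where to look for it. We prove Theorem B first.

## 3. Integral points: from a multiplier to an idempotent matrix

Throughout, $\pi$ is a uniformizer of $O$, $\kappa$ is the (finite) residue field, $e$ is the ramification index, $v$ is the valuation with $v(p)=1$, and $j:=2e$, so that $v(\pi^j)=2$.

Let us imitate Step 2 of Section 1. Reduce modulo a power of $\pi$, pass to an iterate $g$ that fixes the reduction of $P$, and use coordinates $x_1,\dots,x_r$ vanishing at $P$. The multiplier $\lambda$ becomes an $r\times r$ matrix $M$. In one variable there were two cases: $\lambda$ divisible by $p$, giving contraction, and $\lambda$ a unit, a power of which is $\equiv1$. A matrix may be neither nilpotent nor invertible modulo $\pi$, and then no power of $M$ is close to $0$ or to $1$. Here is a small example over $\mathbb Z_p$: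
$$g(x_1,x_2)=(-x_1,\;x_1^2+px_2),\qquad M=\begin{pmatrix}-1&0\\0&p\end{pmatrix}.$$
Every even power $M^q$ with $q\geq 2$ is congruent modulo $p^2$ to the idempotent $E=\begin{pmatrix}1&0\\0&0\end{pmatrix}$, and that is the best one can do. Now look at the periodic points. Given $x_1$, the map $g^{2m}$ acts on $x_2$ by an affine map with multiplier $p^{2m}\ne1$, so $x_2$ is determined by $x_1$; since $x_2=x_1^2/(1-p)$ satisfies $x_1^2+px_2=x_2$, the periodic points are exactly the points $(a,a^2/(1-p))$. *On a periodic orbit, the contracted coordinate $x_2$ is a polynomial in the coordinate $x_1=(Ex)_1$.*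

That is the idea. We do not try to split the space along $E$, which is idempotent only modulo $\pi^j$ while $g$ is nonlinear. We work with the ring of functions on the finite orbit that is generated by the rescaled coordinates. On a periodic orbit $g$ is a bijection, so it acts on this ring by an automorphism. Surjectivity of this automorphism will force the coordinates $Ez$ alone to generate the ring, and on them a power of $g$ is close to the identity. The final "close to the identity implies equal" is the analogue of "$p^2\nmid\ell$".

**Lemma 2.** Let $B$ be a finite free $O$-module and let $\gamma\in GL(B)$ have finite order with $\gamma\equiv1$ mod $\pi^j$. Then $\gamma=1$.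

*Proof.* Suppose $\gamma\ne1$. Replacing $\gamma$ by a power, we may assume that it has prime order $\ell$; it is still $\equiv 1$ mod $\pi^j$. Write $\gamma=1+\pi^i\delta$ with $\delta\in\operatorname{End}(B)$, $\delta\not\equiv0$ mod $\pi$, and so $i\ge j$. Expand $\gamma^\ell=1$, subtract $1$, and divide by $\ell\pi^i$:
$$0=\delta+\sum_{2\le a\le\ell-1}\frac1\ell\binom\ell a\pi^{i(a-1)}\delta^a+\frac1\ell\pi^{i(\ell-1)}\delta^\ell.$$
In the middle sum the numbers $\frac1\ell\binom\ell a$ are integers and $i(a-1)\ge1$, so these terms are divisible by $\pi$. If $\ell\ne p$, then $\ell$ is a unit of $O$ and the last term is divisible by $\pi$. If $\ell=p$, its coefficient has valuation $(p-1)v(\pi^i)-1\ge2(p-1)-1>0$, so again it is divisible by $\pi$. Hence $\delta\equiv0$ mod $\pi$, a contradiction. $\square$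

## 4. Proof of Theorem B

**Step 1: constants that do not depend on the point.** Cover $\mathcal X$ by finitely many affine opens, each with coordinate ring generated over $O$ by $r\ge 1$ elements, the same $r$ for all. Since $O/\pi^{2j}$ is local, a point of $\mathcal X(O/\pi^{2j})$ factors through one of these opens, where it is given by the images of $r$ generators in the finite ring $O/\pi^{2j}$. So
$$c:=\#\mathcal X(O/\pi^{2j})<\infty .$$
Let $\mu=\#M_r(O/\pi^j)$ and $q=\mu!$. Then $m^q$ is idempotent for every $m\in M_r(O/\pi^j)$. Indeed, two of $m,m^2,\dots,m^{\mu+1}$ coincide, so $m^{a+b}=m^a$ with $1\le a,b\le\mu$; then $m^{l+b}=m^l$ for all $l\ge a$, and since $q\ge a$ and $b\mid q$, we get $m^{2q}=m^q$.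

We show that every period is at most $cq$. Let $P\in\mathcal X(O)$ be periodic.

**Step 2: localize at one point.** This step puts the whole orbit near $P$. The image of $P$ in $\mathcal X(O/\pi^{2j})$ is periodic of some period $N_1\le c$. Put $g=f^{N_1}$ and $Q_i=g^i(P)$, and let $n$ be the $g$-period of $P$; read $i$ modulo $n$. All $Q_i$ agree modulo $\pi^{2j}$. Let $\bar P$ be their common closed point. It is $\kappa$-rational, and $g(\bar P)=\bar P$ because $Q_1=g(Q_0)$ also reduces to $\bar P$.

Let $U=\operatorname{Spec}A$ be a member of the cover containing $\bar P$. Each $Q_i:\operatorname{Spec}O\to\mathcal X$ sends the closed point into the open set $U$. The preimage of $U$ is an open subset of $\operatorname{Spec}O$ containing the closed point, hence all of $\operatorname{Spec}O$. So $Q_i\in U(O)=\operatorname{Hom}_O(A,O)$. Let $x_1,\dots,x_r$ generate $A$ over $O$; subtracting the constants $x_a(P)\in O$, we may assume $x_a(P)=0$. Since $Q_i\equiv P$ mod $\pi^{2j}$,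
$$x_a(Q_i)\in\pi^{2j}O\qquad\text{for all }a,i. \tag{2}$$

**Step 3: write $g$ as a power series.** The maximal ideal $\mathfrak m$ of $A$ at $\bar P$ contains $\pi$ and all $x_a$, and $A/(\pi,x_1,\dots,x_r)$ is a nonzero quotient of $\kappa$, so $\mathfrak m=(\pi,x_1,\dots,x_r)$. Write $A=O[X_1,\dots,X_r]/I$ with $X_a\mapsto x_a$. The completion of $O[X_1,\dots,X_r]$ at $(\pi,X_1,\dots,X_r)$ is $O[[X_1,\dots,X_r]]$, as $O$ is complete. Completion of finitely generated modules over a Noetherian ring is exact, so $\widehat{\mathcal O}_{\mathcal X,\bar P}$ is a quotient of $O[[X]]$ via $X_a\mapsto x_a$.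

As $g(\bar P)=\bar P$, the map $g$ induces a local homomorphism $g^*$ of $\mathcal O_{\mathcal X,\bar P}$. Let $G_a\in O[[X]]$ be a lift of the image of $g^*x_a$ in $\widehat{\mathcal O}_{\mathcal X,\bar P}$. Each $Q_i$ induces a local homomorphism $\mathcal O_{\mathcal X,\bar P}\to O$, which extends to the completion. The composite $O[[X]]\to\widehat{\mathcal O}_{\mathcal X,\bar P}\to O$ is a continuous $O$-algebra map with $X_a\mapsto x_a(Q_i)\in\pi O$, so it is evaluation at $x(Q_i)$. Since $Q_{i+1}=g\circ Q_i$, it follows that
$$x_a(Q_{i+1})=G_a\bigl(x(Q_i)\bigr). \tag{3}$$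
Write
$$G_a=\gamma_a+\sum_bM_{ab}X_b+\sum_{|\alpha|\ge2}G_{a,\alpha}X^\alpha,$$
with coefficients in $O$ and $M=(M_{ab})$. Taking $i=0$ in (3), where $x(Q_0)=0$, we find $\gamma_a=x_a(Q_1)\in\pi^{2j}O$.

**Step 4: the ring of functions on the orbit.** This step makes $g$ linear modulo $\pi^j$ by rescaling. Let $O^n$ be the product ring of $O$-valued functions on $\{Q_i\}$. By (2), $z_a:=\pi^{-j}x_a$ is an element of $O^n$. Let $B=O[z_1,\dots,z_r]\subset O^n$. As a submodule of $O^n$ over a discrete valuation ring, $B$ is finite free over $O$, hence $\pi$-adically complete. Let $T$ be the ring automorphism $(T\varphi)(Q_i)=\varphi(Q_{i+1})$ of $O^n$; then $T^n=1$. Dividing (3) by $\pi^j$ and substituting $x=\pi^jz$,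
$$Tz_a=\pi^{-j}\gamma_a+\sum_bM_{ab}z_b+\sum_{|\alpha|\ge2}\pi^{j(|\alpha|-1)}G_{a,\alpha}z^\alpha .$$
The constant term lies in $\pi^jO$; this is why we reduced modulo $\pi^{2j}$ and not only $\pi^j$. The terms of the last sum lie in $\pi^{j(|\alpha|-1)}B\subset\pi^jB$ and tend to $0$, so the sum converges to an element of $\pi^jB$, as $B$ is complete. Hence, writing $z$ for the column vector of the $z_a$,
$$Tz\equiv Mz\pmod{\pi^jB}. \tag{4}$$
In particular $Tz_a\in B$, so $TB\subset B$, as $T$ is an $O$-algebra homomorphism. Then also $T(\pi^jB)\subset\pi^jB$, and $T(M^lz)=M^l\,Tz\equiv M^{l+1}z$. By induction, $T^lz\equiv M^lz$ mod $\pi^jB$ for all $l\ge1$.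

**Step 5: the coordinates $Ez$ generate $B$.** Put $\tau=T^q$, $E=M^q$ and $w=Ez\in B^r$. By Step 4 and the choice of $q$,
$$\tau z\equiv w\pmod{\pi^jB},\qquad E^2\equiv E\pmod{\pi^j}. \tag{5}$$
We have $\tau B\subset B$, and $\tau$ has finite order, so $\tau^{-1}$ is a power of $\tau$ and $\tau B=B$. Therefore
$$B=\tau B=O[\tau z_1,\dots,\tau z_r]\subset O[w_1,\dots,w_r]+\pi^jB .$$
Since $B$ is finitely generated over $O$, Nakayama's lemma gives $B=O[w_1,\dots,w_r]$.

**Step 6: $\tau$ is the identity on $B$.** By (5),
$$\tau w=E\,\tau z\equiv E\,w=E^2z\equiv Ez=w\pmod{\pi^jB}.$$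
Consider $\{b\in B:(\tau-1)b\in\pi^jB\}$. It is an $O$-submodule containing $O$, and because
$$(\tau-1)(bc)=(\tau-1)(b)\,\tau(c)+b\,(\tau-1)(c),$$
it is an $O$-subalgebra. It contains all $w_a$, so by Step 5 it is all of $B$. Thus $\tau$ acts on the finite free module $B$ with finite order and $\tau\equiv1$ mod $\pi^j$. By Lemma 2, $\tau=1$ on $B$.

**Step 7: conclusion.** Since $x_a=\pi^jz_a\in B$, we have $\tau x_a=x_a$, that is, $x_a(Q_{i+q})=x_a(Q_i)$ for all $a,i$. The $x_a$ generate $A$ and the $Q_i$ are homomorphisms $A\to O$, so $Q_{i+q}=Q_i$. Thus $n\mid q$, and the $f$-period of $P$ divides $N_1q\le cq$. $\blacksquare$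

## 5. Proper varieties and integral curves: proof of Corollary C

**Step 1: bounded periods give finiteness.** For each $n$, $\mathrm{Fix}(f^n)$ is the preimage of the diagonal under $(\mathrm{id},f^n):X\to X\times X$. As $X$ is separated, it is a closed subscheme of $X$. By hypothesis it has finitely many $\overline K$-points, so it is finite over $K$, that is, $\operatorname{Spec}R$ with $R$ a finite-dimensional $K$-algebra. There are finitely many $K$-homomorphisms $R\to K_\wp$. Hence:

$(*)$ *if the periods of the points in a set of periodic points in $X(K_\wp)$ are bounded, that set is finite.*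

**Step 2: part (i).** Let $\wp\notin S$. Since $\mathcal X$ is separated and $\operatorname{Spec}K_\wp$ is dense in the reduced scheme $\operatorname{Spec}O_\wp$, the map $\mathcal X(O_\wp)\to X(K_\wp)$ is injective. So a point of $\mathcal X(O_\wp)$ that is periodic in $X(K_\wp)$ is periodic in $\mathcal X(O_\wp)$ with the same period. Theorem B, applied to $\mathcal X_{O_\wp}$, bounds these periods, and $(*)$ applies.

**Step 3: $X$ proper.** By spreading out, for a suitable finite $S$ there is a model $(\mathcal X,f)$ over $O_{K,S}$ with $\mathcal X$ proper. For $\wp\notin S$ the valuative criterion gives $X(K_\wp)=\mathcal X(O_\wp)$. Apply (i).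

**Step 4: $X$ integral of dimension $\le1$.** If $\dim X=0$, then $X$ is the spectrum of a finite extension of $K$ and $X(K_\wp)$ is finite. Let $\dim X=1$.

Suppose $f$ is not dominant. The closure of its image is irreducible, closed and not all of $X$, so the image is a single closed point $\xi$. If $P=f^n(P)$, then the image point of $P:\operatorname{Spec}K_\wp\to X$ is $\xi$. There are finitely many $K$-homomorphisms from the residue field of $\xi$, a finite extension of $K$, to $K_\wp$, so there are finitely many periodic points.

Suppose $f$ is dominant. Let $\nu:\tilde X\to X$ be the normalization. The morphism $f\circ\nu:\tilde X\to X$ is dominant with normal integral source, so it factors through $\nu$: there is $\tilde f:\tilde X\to\tilde X$ with $\nu\circ\tilde f=f\circ\nu$. Let $C$ be the smooth projective completion of $\tilde X$; here regular curves are smooth since $K$ has characteristic $0$. As $C$ is a regular curve and is proper, $\tilde f$ extends to $\tilde f:C\to C$.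

Let $\Sigma\subset X$ be the finite set of closed points over which $\nu$ is not an isomorphism. The set of $K_\wp$-points of $X$ lying in $\Sigma$ is finite, as in the previous case. Distinct periodic cycles are disjoint, so only finitely many periodic cycles in $X(K_\wp)$ meet $\Sigma$.

Let $P\in X(K_\wp)$ be periodic with cycle avoiding $\Sigma$. Every point $P'$ of the cycle has a unique lift $\tilde P'\in\tilde X(K_\wp)\subset C(K_\wp)$. Since $\tilde f(\tilde P')$ is a lift of $f(P')$, it is *the* lift of $f(P')$. So $\tilde f$ maps lifts along the cycle to lifts along the cycle, and $\tilde P$ is $\tilde f$-periodic with the same period as $P$. For all but finitely many $\wp$ the pair $(C,\tilde f)$ has a proper model over $O_\wp$, by spreading out as in Step 3. Then $C(K_\wp)$ equals the set of $O_\wp$-points of this model, and Theorem B bounds the periods of its periodic points. (Theorem B has no finiteness hypothesis, so nothing more about $\tilde f$ is needed.) The finitely many cycles meeting $\Sigma$ contribute finitely many further periods. So all periods of periodic points in $X(K_\wp)$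 are bounded, and $(*)$ on $X$ applies. $\blacksquare$

One consequence guides the rest. Fix any model over $O_{K,S}$ of a counterexample. By (i), at infinitely many $\wp$ there must be infinitely many periodic points that are *not* integral.

## 6. A horseshoe at one prime, and the attempt to move it to infinitely many primes

Two textbook facts will be used repeatedly. **Hensel's lemma:** if $F\in\mathbb Z_p[X]$, $a\in\mathbb Z_p$, $F(a)\equiv0$ mod $p$ and $F'(a)$ is a unit, then $F$ has exactly one root in $a+p\mathbb Z_p$. **Contraction principle:** a strictly contracting self-map of a nonempty complete metric space, with a contraction factor $<1$, has a unique fixed point.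

For a *single* odd prime $p$ it is easy to have infinitely many periodic points, if denominators $p$ are allowed. Take $\varphi(u)=p^{-1}u(u-1)$. The polynomial $u(u-1)$ has derivative $-1$ at $0$ and $1$ at $1$, so by Hensel's lemma it maps each of $p\mathbb Z_p$ and $1+p\mathbb Z_p$ bijectively to $p\mathbb Z_p$, preserving distances (the difference quotients are units there). So $\varphi$ maps each of these two disjoint balls onto $\mathbb Z_p$, stretching distances by $p$. Its two inverse branches contract $\mathbb Z_p$ into itself. Composing $L$ of them in any order gives a contraction whose fixed point is fixed by $\varphi^L$ and follows a prescribed itinerary in the two balls; so $\varphi^L$ has at least $2^L$ fixed points. This is a horseshoe.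

The denominator $p$ must not be in the map, since the map has to be fixed and $p$ has to vary. So introduce a second coordinate $y$ that plays the role of $p$. If $x\mapsto x(yx-1)$ and $u=yx$, then for constant $y$ we get $u\mapsto y\cdot x(u-1)=u(u-1)$, with no expansion; but $x\mapsto x^2(yx-1)$ becomes $u\mapsto y\cdot x^2(u-1)=y^{-1}u^2(u-1)$, with expansion if $0<|y|_p<1$. The factor $u^2$ no longer gives a simple zero at $0$, so we need two further simple zeros:
$$x\mapsto x^2(yx-1)(yx-2),\qquad u\mapsto y^{-1}u^2(u-1)(u-2).$$
The factor $x^2$ has a second use: at $y=0$ the map is $x\mapsto2x^2$, still of degree $2$, so it does not create infinitely many points of one period.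

The coordinate $y$ cannot simply be constant, since then $y$ would be a free parameter and there would be infinitely many points of the same period. It has to move under a map with finitely many points of each period. For infinitely many $p$, it should have a periodic point $y_0\in\mathbb Z_p$ with $0<|y_0|_p<1$.

**The attempt $y\mapsto4y+y^2$.** The fixed point $0$ has multiplier $4$, and if $4^n\equiv1$ mod $p$ one hopes to find periodic points near $0$. Write $y_0=y$, $y_{i+1}=4y_i+y_i^2$ and $y_i=4^iy+c_iy^2+O(y^3)$ as polynomials in $y$. Then $c_0=0$ and $c_{i+1}=4c_i+16^i$, so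
$$c_n=\sum_{i<n}4^{n-1-i}16^i=4^{n-1}\sum_{i<n}4^i=4^{n-1}\,\frac{4^n-1}{3},$$
$$\frac{y_n}{y}-1=(4^n-1)+c_ny+y^2R(y),\qquad R\in\mathbb Z[y]. \tag{6}$$
We look for a root in $p\mathbb Z_p$. Modulo $p$ the constant term vanishes, as it should, but then *the linear coefficient $c_n$ vanishes too* (for $p>3$), and Hensel's lemma cannot be applied at $0$. The loss is real: if $p>3$ and $y_0\in p\mathbb Z_p\setminus\{0\}$ satisfies $y_n=y_0$, then (6) reads
$$(4^n-1)\Bigl(1+\tfrac{4^{n-1}}3y_0\Bigr)+y_0^2R(y_0)=0,$$
where the bracket is a unit, so $p^2\mid4^n-1$. For instance $4^4-1=255=15\cdot17$, so for $p=17$, $n=4$ there is no such $y_0$. Replacing $y^2$ by $ty^2$ with a constant $t\in\mathbb Z_p$ multiplies $c_n$ by $t$ and does not help.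

**The cure.** Let $t$ move as well. For $y_{i+1}=4y_i+t_iy_i^2$ the same recursion will give $c_n=4^{n-1}\sum_{i<n}4^it_i$. A constant sequence $t_i$ makes the sum of the powers of $4$ cancel modulo $p$; a sequence that oscillates along with the powers of $4$ need not. If $4^{n/2}\equiv-1$, we want $t_{i+n/2}=-t_i$, so that the two halves of the sum reinforce each other. The periodic points of $t\mapsto t^3$ other than $0$ are roots of unity, with orbits $\zeta^{3^i}$. It remains to find infinitely many primes for which the order of $4$ modulo $p$ and the orbits of cubing on roots of unity in $\mathbb Q_p$ have the same length $n$, with sign changes at $n/2$. Prime divisors of Fermat numbers do this.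

## 7. Theorem A, part 1: each period occurs finitely often over $\overline{\mathbb Q}$

Let $f^n(t,y,x)=(t,y,x)$ with $n\ge1$, and write $(t_i,y_i,x_i)=f^i(t,y,x)$. We bound the coordinates one after the other.

**Step 1: $t$.** The equation $t^{3^n}=t$ has finitely many solutions.

**Step 2: $y$, for fixed $t$.** If $t=0$, then all $t_i=0$ and $y_n=4^ny$, so $4^ny=y$ and $y=0$. If $t\ne0$, all $t_i=t^{3^i}$ are nonzero, so each $y_{i+1}=4y_i+t_iy_i^2$ is a polynomial of degree $2$ in $y_i$, and $y_n$ is a polynomial of degree $2^n\ge2$ in $y$. So $y_n=y$ has finitely many solutions.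

**Step 3: $x$, for fixed $t,y$.** All $y_i$ are now fixed, and
$$x_{i+1}=y_i^2x_i^4-3y_ix_i^3+2x_i^2$$
is a polynomial in $x_i$ of degree $4$ if $y_i\ne0$ and of degree $2$ if $y_i=0$. So $x_n$ is a polynomial in $x$ of degree $\ge2^n\ge2$, and $x_n=x$ has finitely many solutions. $\square$

## 8. Prime divisors of Fermat numbers and the choice of $t$

From now on fix $k\ge2$, a prime $p\mid F_k$, and put
$$n=2^k,\qquad N=2^{k+2}.$$
Let $v$ be the $p$-adic valuation.

**Step 1: roots of unity in $\mathbb Z_p$.** The prime $p$ is odd and $2^{2^k}\equiv-1$ mod $p$, so $2$ has order $2^{k+1}$ modulo $p$. Hence $2^{k+1}\mid p-1$, and as $k\ge2$ we get $p\equiv1$ mod $8$. So $2$ is a square modulo $p$, say $2\equiv b^2$. Then $b^{2^{k+1}}\equiv2^{2^k}\equiv-1$, so $b$ has order $2^{k+2}=N$, and $N\mid p-1$. In particular $p\ge17$. The polynomial $X^N-1$ has $N$ distinct roots modulo $p$, all simple, so by Hensel's lemma $\mathbb Z_p$ contains all $N$-th roots of unity and they reduce injectively modulo $p$.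

**Step 2: the multiplier $4$.** We have $4^{n/2}=2^{2^k}\equiv-1$ and $4^n\equiv1$ mod $p$, while $4^n\ne1$ in $\mathbb Z_p$.

**Step 3: powers of $3$ modulo $N$.** First, $v_2(3^{2^m}-1)=m+2$ for $m\ge1$. For $m=1$ this is $v_2(8)=3$. For the induction, $3^{2^{m+1}}-1=(3^{2^m}-1)(3^{2^m}+1)$, and $3^{2^m}\equiv1$ mod $8$, so the second factor has $v_2=1$. Consequences:

- modulo $N=2^{k+2}$, the order of $3$ is $n=2^k$, since $v_2(3^{2^k}-1)=k+2$ and $v_2(3^{2^{k-1}}-1)=k+1$;
- $3^{n/2}\equiv1+N/2$ mod $N$, since $v_2(3^{n/2}-1)=k+1$ exactly;
- modulo $N/2=2^{k+1}$, the order of $3$ is $n/2=2^{k-1}$, since $3^{2^{k-1}}\equiv1$, while $v_2(3^{2^{k-2}}-1)$ equals $k$ if $k\ge3$ and equals $1$ if $k=2$, in both cases less than $k+1$.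

**Step 4: a good root of unity.** *There is a primitive $N$-th root of unity $\zeta\in\mathbb Z_p$ such that*
$$S(\zeta):=\sum_{i=0}^{n-1}4^i\zeta^{3^i}\not\equiv0\pmod p .$$

Let $\zeta$ be any primitive $N$-th root of unity, so $\zeta^{N/2}=-1$. As $3^i$ is odd,
$$\zeta^{3^{i+n/2}}=\zeta^{3^i(1+N/2)}=\zeta^{3^i}(\zeta^{N/2})^{3^i}=-\zeta^{3^i},\qquad 4^{i+n/2}\equiv-4^i\pmod p .$$
So the terms with indices $i$ and $i+n/2$ agree modulo $p$, and
$$S(\zeta)\equiv2\sum_{i=0}^{n/2-1}4^i\zeta^{3^i}\pmod p .$$
Let $e_i\in[0,N/2)$ be the residue of $3^i$ modulo $N/2$. For $0\le i<n/2$ the $e_i$ are distinct, by the third consequence in Step 3. Moreover $\zeta^{3^i}=\varepsilon_i\zeta^{e_i}$, where $\varepsilon_i=1$ if $3^i$ mod $N$ is less than $N/2$ and $\varepsilon_i=-1$ otherwise; this sign does not depend on the primitive root $\zeta$. So $S(\zeta)\equiv2Q(\bar\zeta)$, where $\bar\zeta$ is the reduction of $\zeta$ and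
$$Q(T)=\sum_{i<n/2}\varepsilon_i4^iT^{e_i}\in\mathbb F_p[T].$$
This polynomial is nonzero, since its coefficients are nonzero and its exponents are distinct, and it has degree $<N/2$. But $\mathbb F_p$ contains $\varphi(N)=N/2$ primitive $N$-th roots of unity, so $Q$ does not vanish at all of them. As $2$ is invertible modulo $p$, some $\zeta$ works. $\square$

Fix such a $\zeta$ and put $t_i=\zeta^{3^i}$. Then $t_{i+1}=t_i^3$, and $t_{i+n}=t_i$ because $3^n\equiv1$ mod $N$.

**Example.** Let $k=2$, $p=F_2=17$, $n=4$, $N=16$. The class of $3$ has order $16$ modulo $17$. Take $\zeta\equiv3$. Then $t_0,t_1,t_2,t_3\equiv3,10,14,7$, and indeed $14\equiv-3$, $7\equiv-10$. The powers $4^i$ are $1,4,-1,-4$. So $S(\zeta)\equiv3+40-14-28=1$ modulo $17$.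

## 9. Theorem A, part 2: a small periodic $y$

**Claim.** There is $y_0\in p\mathbb Z_p\setminus\{0\}$ such that the sequence $y_{i+1}=4y_i+t_iy_i^2$ satisfies $y_n=y_0$ and $v(y_i)=s$ for all $i$, where $s:=v(y_0)\ge1$.

**Step 1: the expansion.** Treat $y=y_0$ as a variable and write $y_i=4^iy+c_iy^2+O(y^3)$ with coefficients in $\mathbb Z_p$. Then $c_0=0$ and $c_{i+1}=4c_i+16^it_i$, so
$$c_n=\sum_{i<n}4^{n-1-i}16^it_i=4^{n-1}\sum_{i<n}4^it_i=4^{n-1}S(\zeta)\in\mathbb Z_p^* .$$
Hence
$$\frac{y_n}y-1=(4^n-1)+c_ny+y^2R(y),\qquad R\in\mathbb Z_p[y].$$

**Step 2: Hensel's lemma.** At $y=0$ the value of the right-hand side is $4^n-1\equiv0$ mod $p$, and its derivative is the unit $c_n$. So there is a root $y_0\in p\mathbb Z_p$. It is not $0$, since the value at $0$ is $4^n-1\ne0$. Thus $y_n=y_0$.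

**Step 3: constant valuation.** If $v(y_i)\ge1$, then $4+t_iy_i$ is a unit, as $p$ is odd. Since $y_{i+1}=y_i(4+t_iy_i)$, we get $v(y_{i+1})=v(y_i)$, and induction from $v(y_0)=s\ge1$ gives the claim. $\square$

Consequently $(t_i,y_i)$ depends only on $i$ modulo $n$.

**Example, continued.** For $p=17$ and $\zeta\equiv3$ we have $c_4\equiv4^3\cdot1\equiv-4$ mod $17$ and $4^4-1=15\cdot17$. With $y_0=17\eta$ the equation modulo $17^2$ becomes $15-4\eta\equiv0$ mod $17$, so $\eta\equiv8$. Thus $y_0\equiv136$ mod $289$ and $s=1$.

## 10. Theorem A, part 2: the horseshoe over the cycle $(t_i,y_i)$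

**Step 1: the rescaled third coordinate.** Put $u_i=y_ix_i$. From $x_{i+1}=x_i^2(u_i-1)(u_i-2)$ we get
$$u_{i+1}=\psi_i(u_i),\qquad\psi_i(u)=\frac{y_{i+1}}{y_i^2}\,q(u),\qquad q(u)=u^2(u-1)(u-2), \tag{7}$$
and $v(y_{i+1}/y_i^2)=s-2s=-s$. The indices of $\psi_i$ are read modulo $n$.

**Step 2: two expanding branches.** For $j\in\{1,2\}$ let $U_j=j+p\mathbb Z_p$; here $j$ is just an index, unrelated to the exponent of Sections 3 and 4. These balls are disjoint. We have $q(1)=q(2)=0$, and $q'(1)=-1$, $q'(2)=4$ are units. For $u,u'\in U_j$ write $q(u)-q(u')=(u-u')H(u,u')$ with $H\in\mathbb Z[u,u']$; then $H(u,u')\equiv H(j,j)=q'(j)$ mod $p$ is a unit. So $q$ is isometric on $U_j$, with values in $p\mathbb Z_p$. For $a\in p\mathbb Z_p$, Hensel's lemma applied to $q-a$ at $j$ gives a $u\in U_j$ with $q(u)=a$. Thus $q:U_j\to p\mathbb Z_p$ is a bijective isometry, and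
$$\psi_i:U_j\to p^{1-s}\mathbb Z_p\ \text{ is bijective},\qquad|\psi_i(u)-\psi_i(u')|=p^s|u-u'|.$$
As $s\ge1$, $p^{1-s}\mathbb Z_p\supseteq\mathbb Z_p$. So there are maps
$$\sigma_{i,j}:\mathbb Z_p\to U_j\subset\mathbb Z_p,\qquad\psi_i\circ\sigma_{i,j}=\mathrm{id}_{\mathbb Z_p},$$
which multiply distances by $p^{-s}<1$.

**Step 3: one periodic point for each word.** Let $L\ge1$ and $w=(j_0,\dots,j_{Ln-1})\in\{1,2\}^{Ln}$. The map
$$\sigma_{0,j_0}\circ\sigma_{1,j_1}\circ\cdots\circ\sigma_{Ln-1,j_{Ln-1}}$$
is a contraction of the complete space $\mathbb Z_p$; let $u_w$ be its fixed point. Applying $\psi_0$, then $\psi_1$, and so on removes the outer factors one at a time. So for $0\le i<Ln$,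
$$\psi_{i-1}\circ\cdots\circ\psi_0(u_w)=\sigma_{i,j_i}\circ\cdots\circ\sigma_{Ln-1,j_{Ln-1}}(u_w)\in U_{j_i},$$
and $\psi_{Ln-1}\circ\cdots\circ\psi_0(u_w)=u_w$. The first statement says that $u_w$ determines $j_i$ for every $i$, because $U_1\cap U_2=\emptyset$. So distinct words of length $Ln$ give distinct $u_w$.

**Step 4: back to $\mathbb A^3$.** Put
$$P_w=(t_0,\;y_0,\;u_w/y_0)\in\mathbb A^3(\mathbb Q_p).$$
After $Ln$ applications of $f$ the first two coordinates are $t_{Ln}=t_0$ and $y_{Ln}=y_0$. By (7) the third is $u_{Ln}/y_{Ln}=u_w/y_0$. So $f^{Ln}(P_w)=P_w$, and the $2^{Ln}$ points $P_w$ are distinct. Hence $f^{L2^k}$ has at least $2^{L2^k}$ fixed points in $\mathbb A^3(\mathbb Q_p)$. Letting $L\to\infty$, the set of periodic points in $\mathbb A^3(\mathbb Q_p)$ is infinite. $\blacksquare$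

For $p=17$, already $f^4$ has at least $16$ fixed points in $\mathbb A^3(\mathbb Q_{17})$, all over the same pair $(t_0,y_0)$.

**Remark.** Every $u_w$ lies in $U_1\cup U_2$ and so is a unit. The points $P_w$ therefore have $v(x)=v(u_w/y_0)=-s<0$: they are not integral on the obvious model $\mathbb A^3_{\mathbb Z}$, as Corollary C(i) requires of all but finitely many periodic points.
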